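\title{Homomorphism counts and the average hitting time of trees}

\begin{abstract}
For trees $T$ and $T'$, write $T\succcurlyeq T'$ if $T$ has at least as many homomorphisms as $T'$ into every simple graph. We prove a conjecture from a paper of Zeng: if $T$ and $T'$ have the same number of vertices and $T\succcurlyeq T'$, then the average hitting time of the simple random walk on $T$ is at most that on $T'$. The proof compares the two trees on random two-block graphs with rare edges between the blocks. This gives a polynomial inequality in the ratio $r$ of the block sizes, and its second derivative at $r=1$ is the conjecture. Other test graphs give inequalities for power sums of distances, for determinants and for largest eigenvalues. Examples on nine and seven vertices show that the converse fails.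
\end{abstract}

\section{The question and the results}\label{sec:intro}

All graphs in this paper are finite and simple, and $|T|$ is the number of vertices of $T$. The simple random walk on a connected graph $G=(V,E)$ moves from a vertex to a uniformly random neighbor. The \emph{hitting time} $H_G(u,v)$ is the expected number of steps that the walk started at $u$ needs to reach $v$, with $H_G(v,v)=0$, and the \emph{average hitting time} is
\[
\alpha(G)=\frac1{|V|^2}\sum_{u\in V}\sum_{v\in V}H_G(u,v).
\]
A \emph{homomorphism} from a tree $T$ to a graph $G$ is a map $V(T)\to V(G)$ that sends edges to edges; it need not be injective. Let $\hom(T,G)$ be the number of such maps. Following Sidorenko, we write $T\succcurlyeq T'$ if $\hom(T,G)\ge\hom(T',G)$ for every graph $G$. The following conjecture is posed in~\cite{Zeng}.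

\begin{quote}
\emph{If $T$ and $T'$ are trees with $|T|=|T'|$ and $T\succcurlyeq T'$, then $\alpha(T')\ge\alpha(T)$.}
\end{quote}

To see why one would guess this, let $T$ be a tree on $n$ vertices with distance $d_T$, and let
\[
W(T)=\sum_{\{u,v\}}d_T(u,v)
\]
be its \emph{Wiener index}; sums over $\{u,v\}$ always run over unordered pairs of distinct vertices. For an edge $e$, let $a_e$ and $n-a_e$ be the sizes of the two components of $T-e$; every formula below is symmetric under $a_e\leftrightarrow n-a_e$. Lemma~\ref{lem:wiener} shows that
\begin{equation}\label{eq:wiener}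
\alpha(T)=\frac{2(n-1)}{n^2}\,W(T),\qquad W(T)=\sum_{e\in E(T)}a_e(n-a_e).
\end{equation}
So for fixed $n$ the number $\alpha(T)$ measures how spread out $T$ is. Each edge contributes at least $n-1$ to $W(T)$, with equality for pendant edges, so the star has the smallest value. Homomorphism counts also favor star-like trees. If $n\ge2$ and the bipartition classes of $T$ have sizes $n_1$ and $n_2$, then $\hom(T,K_{1,h})=h^{n_1}+h^{n_2}$, because one class must go to the center and the other is free; for large $h$ the star is again extremal, now with the largest count.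

\begin{example}\label{ex:four}
For $n\le3$ there is only one tree on $n$ vertices. For $n=4$ there are two, the star $K_{1,3}$ and the path $P_4$. Summing over the images $x,y$ of the two inner vertices of the path, we get
\[
\hom(P_4,G)=\sum_{x}\sum_{y\sim x}\deg x\,\deg y\le\sum_{x}\sum_{y\sim x}\frac{(\deg x)^2+(\deg y)^2}{2}=\sum_x(\deg x)^3=\hom(K_{1,3},G).
\]
Thus $K_{1,3}\succcurlyeq P_4$. By \eqref{eq:wiener}, $W(K_{1,3})=3+3+3=9$ and $W(P_4)=3+4+3=10$, so $\alpha(K_{1,3})=27/8<15/4=\alpha(P_4)$, as the conjecture predicts.
\end{example}

The hypothesis $|T|=|T'|$ cannot be dropped: $P_3\succcurlyeq P_2$ since $\sum_x(\deg x)^2\ge\sum_x\deg x$, but $\alpha(P_3)=16/9>1/2=\alpha(P_2)$.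

\begin{theorem}\label{thm:main}
Let $T,T'$ be trees with $|T|=|T'|$. If $T\succcurlyeq T'$, then $\alpha(T')\ge\alpha(T)$.
\end{theorem}

We prove more. For a tree $T$ on $n$ vertices define the \emph{cut polynomial} and the \emph{distance polynomial}
\[
C_T(r)=\sum_{e\in E(T)}\bigl(r^{a_e}+r^{\,n-a_e}\bigr),\qquad \Phi_T(q)=\sum_{\{u,v\}}q^{\,d_T(u,v)} .
\]
Let $A_T$ be the adjacency matrix, $D_T$ the diagonal matrix of degrees, and $L_T=D_T-A_T$ the Laplacian; $\lambda_{\max}$ denotes the largest eigenvalue.

\begin{theorem}\label{thm:strong}
Let $T,T'$ be trees with $|T|=|T'|=n$. Suppose there is a constant $c>0$ with $\hom(T,G)\ge c\hom(T',G)$ for all graphs $G$; in particular, this holds if $T\succcurlyeq T'$. Then: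
\begin{enumerate}
\item[(1)] $C_T(r)\ge C_{T'}(r)$ for all $r>0$. Hence $T$ has at least as many leaves as $T'$ (for $n\ge3$), and $\alpha(T)\le\alpha(T')$.
\item[(2)] $\Phi_T(q)\ge\Phi_{T'}(q)$ for all $q\in[-1,1]$. Hence $\sum d_T(u,v)^p\le\sum d_{T'}(u,v)^p$ for $0<p\le1$, and $\sum d_T(u,v)^p\ge\sum d_{T'}(u,v)^p$ for $p<0$, the sums running over pairs of distinct vertices. If moreover $\alpha(T)=\alpha(T')$, then $\sum d_T(u,v)^2\ge\sum d_{T'}(u,v)^2$.
\item[(3)] For all real $s,a,b$: if $sI+aD_T-bA_T$ is positive definite, then so is $sI+aD_{T'}-bA_{T'}$, and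
\[
\det(sI+aD_T-bA_T)\le\det(sI+aD_{T'}-bA_{T'}).
\]
In particular $\lambda_{\max}(A_T)\ge\lambda_{\max}(A_{T'})$, $\lambda_{\max}(L_T)\ge\lambda_{\max}(L_{T'})$, and $\det(sI+L_T)\le\det(sI+L_{T'})$ for $s>0$.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:main} is contained in part (1), and by \eqref{eq:wiener} it is also the case $p=1$ of part (2). The converse implications fail.

\begin{theorem}\label{thm:converse}
\begin{enumerate}
\item[(a)] There are trees $T,T'$ on $9$ vertices with $\alpha(T)<\alpha(T')$ but $T\not\succcurlyeq T'$.
\item[(b)] There are trees $X,Y$ on $7$ vertices with $\alpha(X)=\alpha(Y)$, $C_X\ge C_Y$ on $(0,\infty)$ and $\Phi_X\ge\Phi_Y$ on $[-1,1]$, for which neither $X\succcurlyeq Y$ nor $Y\succcurlyeq X$. So even conditions (1) and (2) of Theorem~\ref{thm:strong} together do not imply $T\succcurlyeq T'$.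
\end{enumerate}
\end{theorem}

We do not claim that the inequality in Theorem~\ref{thm:main} is strict for non-isomorphic comparable trees, and we do not settle that question. The pair in (b) shows that the inequalities for $C_T$ and $\Phi_T$ alone cannot force strictness.

The relation $T\succcurlyeq T'$ comes with no structural description, so the only way to use it is to choose graphs $G$ whose counts reveal $W(T)$. The most symmetric choice reveals nothing: if $G$ is $k$-regular, then building a homomorphism outward from a root gives $\hom(T,G)=|V(G)|\,k^{n-1}$ for every tree on $n$ vertices. This blindness is useful. It means that the inequality $\hom(T,G)\ge\hom(T',G)$ is tight at regular graphs, so perturbing away from regularity turns it into an inequality between the first Taylor coefficients that depend on the tree. To differentiate we need continuous parameters, and Section~\ref{sec:weights} provides them by extending the hypothesis to weighted targets. Each of Sections~\ref{sec:cut}, \ref{sec:dist} and~\ref{sec:gauss} then picks one family of targets and proves one part of Theorem~\ref{thm:strong}; Theorem~\ref{thm:main}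 needs only Sections~\ref{sec:walk}--\ref{sec:cut}.

\section{Hitting times and the Wiener index}\label{sec:walk}

We use two textbook facts. On a connected graph with $m\ge1$ edges, the simple random walk has stationary distribution $\pi(v)=\deg(v)/(2m)$. For an irreducible Markov chain on a finite state space, the expected time of first return to $v$, starting from $v$, is $1/\pi(v)$.

\begin{lemma}\label{lem:wiener}
Every tree $T$ on $n$ vertices satisfies \eqref{eq:wiener}.
\end{lemma}

\begin{proof}
Let $uv$ be an edge, and let $U$ be the vertex set of the component of $T-uv$ that contains $u$, with $|U|=a$. The edge $uv$ is the only edge leaving $U$. So the walk from $u$ stays in $U$ until it hits $v$, and every vertex of $U$ has the same neighbors in $T$ as in the subtree $T_0$ induced on $U\cup\{v\}$. Hence $H_T(u,v)=H_{T_0}(u,v)$. The tree $T_0$ has $a$ edges and $v$ is a leaf of it, so the expected return time to $v$ in $T_0$ is $2a$. The first step from $v$ is forced to go to $u$, so this return time also equals $1+H_{T_0}(u,v)$. Therefore $H_T(u,v)=2a-1$. Exchanging the roles of $u$ and $v$ gives $H_T(v,u)=2(n-a)-1$,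 and the two numbers add up to $2(n-1)$, whatever the edge.

Now let $u=w_0,w_1,\dots,w_d=v$ be the path between two distinct vertices. Each $w_i$ with $0<i<d$ separates $w_{i-1}$ from $w_{i+1},\dots,w_d$, so the walk from $u$ makes its first visits to $w_1,\dots,w_d$ in this order. By the strong Markov property, $H_T(u,v)=\sum_{i=1}^dH_T(w_{i-1},w_i)$. Adding the same formula for the reversed path gives $H_T(u,v)+H_T(v,u)=2(n-1)\,d_T(u,v)$, and summing over unordered pairs gives the first formula.

For the second formula, $d_T(u,v)$ is the number of edges $e$ on the $u$--$v$ path, and $e$ lies on this path exactly when $u$ and $v$ are in different components of $T-e$. This happens for $a_e(n-a_e)$ pairs.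
\end{proof}

\section{From graphs to weighted targets}\label{sec:weights}

A \emph{weighted target} is a finite set $\Omega$ with vertex weights $\mu\colon\Omega\to[0,\infty)$ and symmetric edge weights $\kappa\colon\Omega\times\Omega\to[0,\infty)$; the values $\kappa(x,x)$ may be positive. The weighted homomorphism count is
\[
Z_T(\mu,\kappa)=\sum_{\sigma\colon V(T)\to\Omega}\ \prod_{v\in V(T)}\mu(\sigma_v)\prod_{uv\in E(T)}\kappa(\sigma_u,\sigma_v).
\]
If $\Omega=V(G)$, $\mu\equiv1$ and $\kappa$ is the adjacency matrix of $G$, then $Z_T=\hom(T,G)$.

Our arguments cancel the leading terms of $Z_T$ and $Z_{T'}$ against each other and compare what remains. A factor $c<1$ would destroy this cancellation, so we remove it first.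

\begin{lemma}\label{lem:power}
If $c>0$ and $\hom(T,G)\ge c\hom(T',G)$ for all graphs $G$, then $T\succcurlyeq T'$.
\end{lemma}

\begin{proof}
Let $G^{\times m}$ be the categorical power of $G$: its vertices are the $m$-tuples of vertices of $G$, and two tuples are adjacent if they are adjacent in every coordinate. It has no loops because $G$ has none, so it is a simple graph. A map into $G^{\times m}$ is a homomorphism exactly when each of its $m$ coordinates is a homomorphism into $G$, so $\hom(T,G^{\times m})=\hom(T,G)^m$, and the same holds for $T'$. The hypothesis for $G^{\times m}$ gives $\hom(T,G)\ge c^{1/m}\hom(T',G)$. Let $m\to\infty$.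
\end{proof}

To pass from graphs to weights, we realize $\mu(x)$ as the proportion of vertices of type $x$ in a large graph and $\kappa(x,y)$ as the density of edges between types. Choosing the edges at random makes the count of injective homomorphisms exact in expectation, and non-injective maps are too few to matter.

\begin{lemma}\label{lem:sample}
Under the hypothesis of Theorem~\ref{thm:strong}, $Z_T(\mu,\kappa)\ge Z_{T'}(\mu,\kappa)$ for every weighted target.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:power}, $T\succcurlyeq T'$. If $n=1$, both sides equal $\sum_x\mu(x)$. If $n\ge2$ and $\mu\equiv0$ or $\kappa\equiv0$, both sides are $0$. Assume now that $\mu\not\equiv0$ and $\kappa\not\equiv0$. Both trees have $n$ vertices and $n-1$ edges, so replacing $(\mu,\kappa)$ by $(\beta\mu,\gamma\kappa)$ with $\beta,\gamma>0$ multiplies both sides by $\beta^n\gamma^{n-1}$. We may therefore assume that $\sum_x\mu(x)=1$ and $\kappa\le1$.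

For $N\ge n$, define a random simple graph $G_N$ on $\{1,\dots,N\}$. Give the vertices independent types $\tau_1,\dots,\tau_N$ with law $\mu$. Given the types, join each pair $i\ne j$ independently with probability $\kappa(\tau_i,\tau_j)$. Fix an injective map $\phi\colon V(T)\to\{1,\dots,N\}$. The types $\tau_{\phi(v)}$ are independent, so they equal a given $\sigma\colon V(T)\to\Omega$ with probability $\prod_v\mu(\sigma_v)$. The edges of $T$ go to distinct pairs, so given these types $\phi$ is a homomorphism with probability $\prod_{uv}\kappa(\sigma_u,\sigma_v)$. Summing over $\sigma$, we see that $\phi$ is a homomorphism with probability exactly $Z_T(\mu,\kappa)$. There are $N(N-1)\cdots(N-n+1)$ injective maps. A non-injective map identifies some pair of vertices, so there are at most $\binom n2N^{n-1}$ of these. Hence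
\[
\lim_{N\to\infty}N^{-n}\,\mathbb E\hom(T,G_N)=Z_T(\mu,\kappa),
\]
and the same argument applies to $T'$, with the same normalization $N^{-n}$. Since $\hom(T,G_N)\ge\hom(T',G_N)$ for every outcome, the inequality holds for the expectations and passes to the limit.
\end{proof}

The equality $|T|=|T'|$ entered through the two normalizations, and the lemma is false without it: for $P_3\succcurlyeq P_2$ and a one-point target with $\mu=1$, $\kappa=1/2$, the counts are $1/4$ and $1/2$.

For $n=1$ all assertions of Theorem~\ref{thm:strong} are equalities between identical quantities. From now on $n\ge2$, and $T,T'$ satisfy the hypothesis of Theorem~\ref{thm:strong}.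

\section{Two blocks with rare crossings}\label{sec:cut}

By \eqref{eq:wiener}, $W(T)$ depends only on how each edge cuts the tree. So we want a target in which a single edge of $T$ is special and the two sides of that edge are weighed differently. Take two blocks of relative sizes $1$ and $r$, complete inside, with a small density $\delta$ of edges across:
\begin{equation}\label{eq:twoblock}
\Omega=\{1,2\},\quad\mu(1)=1,\quad\mu(2)=r,\quad\kappa(1,1)=\kappa(2,2)=1,\quad\kappa(1,2)=\delta,
\end{equation}
with $r,\delta>0$. Most copies of $T$ lie inside one block, and there all trees look alike. The next most frequent copies cross once, along one edge $e$, and they put $a_e$ or $n-a_e$ vertices in the second block.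

\begin{example}\label{ex:fourcut}
Let $n=4$. The weighted degrees $\sum_y\mu(y)\kappa(x,y)$ of the two types are $g_1=1+r\delta$ and $g_2=r+\delta$. Summing over the type of the center of the star, and over the types of the two inner vertices of the path, we get
\begin{align*}
Z_{K_{1,3}}&=g_1^3+r\,g_2^3=1+r^4+\delta\,(3r+3r^3)+O(\delta^2),\\
Z_{P_4}&=g_1^2+r^2g_2^2+2r\delta\,g_1g_2=1+r^4+\delta\,(2r+2r^2+2r^3)+O(\delta^2).
\end{align*}
The terms of order $\delta^0$ agree. The terms of order $\delta$ are the cut polynomials: the star has three cuts of shape $1+3$, the path has two of shape $1+3$ and one of shape $2+2$. Their difference is $r-2r^2+r^3=r(r-1)^2$. It vanishes at $r=1$, where $g_1=g_2$ and the target is regular. Its second derivative at $r=1$ is $2=2(10-9)$, twice the difference of the Wiener indices found in Example~\ref{ex:four}.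
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(1) and of Theorem~\ref{thm:main}]
For the target \eqref{eq:twoblock}, view $\sigma$ as a $2$-coloring of $V(T)$. Then
\[
Z_T=\sum_{\sigma\colon V(T)\to\{1,2\}}r^{|\sigma^{-1}(2)|}\,\delta^{\,b(\sigma)},
\]
where $b(\sigma)$ is the number of edges whose ends have different colors. For fixed $r$ this is a polynomial in $\delta$. Since $T$ is connected, $b(\sigma)=0$ only for the two constant colorings, which contribute $1+r^n$. If $e$ is the only bichromatic edge, then $\sigma$ is constant on each of the two components of $T-e$, with different values. Conversely, each edge $e$ yields two such colorings, according to which component has color $2$; here we use that every edge of a tree disconnects it. They contribute $\delta(r^{a_e}+r^{n-a_e})$. Hence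
\[
Z_T=1+r^n+\delta\,C_T(r)+O(\delta^2)\qquad(\delta\to0,\ r\text{ fixed}),
\]
and likewise for $T'$. In the inequality $Z_T-Z_{T'}\ge0$ of Lemma~\ref{lem:sample} the terms $1+r^n$ cancel. Dividing by $\delta$ and letting $\delta\to0$ gives $C_T(r)\ge C_{T'}(r)$ for all $r>0$.

Let $\Delta=C_T-C_{T'}$, a polynomial that is nonnegative on $(0,\infty)$. Since $C_T(1)=2(n-1)=C_{T'}(1)$, it attains its minimum $0$ at the interior point $r=1$, and so $\Delta''(1)\ge0$. With $a=a_e$ we have $a(a-1)+(n-a)(n-a-1)=a^2+(n-a)^2-n=n^2-n-2a(n-a)$. Summing over the $n-1$ edges and using \eqref{eq:wiener}, we obtain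
\[
C_T''(1)=n(n-1)^2-2W(T).
\]
Thus $\Delta''(1)=2\bigl(W(T')-W(T)\bigr)\ge0$, and \eqref{eq:wiener} gives $\alpha(T)\le\alpha(T')$. With $c=1$ this is Theorem~\ref{thm:main}.

For the leaves, let $n\ge3$. All exponents in $C_T$ are at most $n-1$, and an edge contributes the power $r^{n-1}$ exactly when $\{a_e,n-a_e\}=\{1,n-1\}$, that is, when it is pendant. It then contributes it once, as $1\ne n-1$. For $n\ge3$ pendant edges correspond bijectively to leaves. So $\Delta(r)/r^{n-1}$ tends, as $r\to\infty$, to the number of leaves of $T$ minus the number of leaves of $T'$, and this limit is nonnegative.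
\end{proof}

\section{Two nearly equal blocks and the distance polynomial}\label{sec:dist}

In Section~\ref{sec:cut} we let $\delta\to0$ first and then looked near $r=1$. The target \eqref{eq:twoblock} is regular at $r=1$ for every $\delta$, so we may also fix $\delta$ and expand at $r=1$. Symmetric coordinates make this expansion exact. For $q\in[-1,1]$ and $\varepsilon\in(0,1)$ let
\[
\Omega=\{+1,-1\},\qquad\mu(x)=1+\varepsilon x,\qquad\kappa(x,y)=1+qxy .
\]
The condition $|q|\le1$ is what makes $\kappa\ge0$. For $-1<q<1$ this is \eqref{eq:twoblock} up to scaling, with $r=\frac{1-\varepsilon}{1+\varepsilon}$ and $\delta=\frac{1-q}{1+q}$. The second-order term in $\varepsilon$ should record how the types of two vertices $u,v$ are correlated, and this correlation will turn out to be $q^{d_T(u,v)}$.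

\begin{proof}[Proof of Theorem~\ref{thm:strong}(2)]
Let $\sigma$ be uniform on $\{\pm1\}^{V(T)}$. Expanding both products gives
\[
2^{-n}Z_T=\mathbb E\prod_v(1+\varepsilon\sigma_v)\prod_{uv\in E(T)}(1+q\sigma_u\sigma_v)
=\sum_{U\subseteq V(T)}\ \sum_{F\subseteq E(T)}\varepsilon^{|U|}q^{|F|}\ \mathbb E\prod_{v\in U}\sigma_v\prod_{uv\in F}\sigma_u\sigma_v .
\]
In the term $(U,F)$ the sign $\sigma_v$ appears $\deg_F(v)$ times, plus once if $v\in U$. The signs are independent with $\mathbb E\sigma_v=0$ and $\sigma_v^2=1$, so the expectation is $1$ if every sign appears an even number of times, and $0$ otherwise. It is therefore $1$ exactly when $U=O(F)$, the set of vertices of odd degree in $F$. Hence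
\[
2^{-n}Z_T=\sum_{F\subseteq E(T)}q^{|F|}\,\varepsilon^{|O(F)|}.
\]
The set $O(F)$ has even size, because the degrees in $F$ add up to $2|F|$. If $F\ne\emptyset$, then $F$ is a forest with an edge and has a vertex of degree $1$; so $O(F)=\emptyset$ only for $F=\emptyset$. This is where acyclicity is used. The edge set $F_{uv}$ of the $u$--$v$ path has $O(F_{uv})=\{u,v\}$. Conversely, if $O(F)=\{u,v\}$, then all degrees in the symmetric difference of $F$ and $F_{uv}$ are even, so this difference is empty and $F=F_{uv}$. All other $F$ have $|O(F)|\ge4$. Therefore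
\[
2^{-n}Z_T=1+\varepsilon^2\,\Phi_T(q)+O(\varepsilon^4)\qquad(\varepsilon\to0,\ q\text{ fixed}).
\]
Subtracting the same expansion for $T'$, dividing by $\varepsilon^2$ and letting $\varepsilon\to0$, we obtain $\Phi_T(q)\ge\Phi_{T'}(q)$ from Lemma~\ref{lem:sample}.

To reach powers of distances, put $q=e^{-t}$ with $t>0$ and write $d^p$ as a positive mixture of exponentials. Below $d\ge1$, and $\sum d_T^p$ abbreviates $\sum_{\{u,v\}}d_T(u,v)^p$.

Let $p<0$. The substitution $t\mapsto t/d$ in the definition of the Gamma function gives $d^p=\frac1{\Gamma(-p)}\int_0^\infty t^{-p-1}e^{-td}\,dt$. Summing over pairs, we get $\sum d_T^p=\frac1{\Gamma(-p)}\int_0^\infty t^{-p-1}\Phi_T(e^{-t})\,dt$, and so $\sum d_T^p\ge\sum d_{T'}^p$.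

Let $0<p<1$. The integral $I_p=\int_0^\infty(1-e^{-t})\,t^{-1-p}\,dt$ is positive, and it converges at $0$ because $p<1$ and at $\infty$ because $p>0$. The same substitution gives $d^p=I_p^{-1}\int_0^\infty(1-e^{-td})\,t^{-1-p}\,dt$. Both trees have $\binom n2$ pairs, and
\[
\sum d_T^p=I_p^{-1}\int_0^\infty\Bigl(\binom n2-\Phi_T(e^{-t})\Bigr)t^{-1-p}\,dt ,
\]
so $\sum d_T^p\le\sum d_{T'}^p$.

For the remaining claims let $f=\Phi_T-\Phi_{T'}$. This polynomial is nonnegative on $[0,1]$, and $f(1)=\binom n2-\binom n2=0$. Hence $f'(1)\le0$, and $f'(1)=W(T)-W(T')$; this is the case $p=1$. If $\alpha(T)=\alpha(T')$, then $W(T)=W(T')$ by \eqref{eq:wiener}, so $f'(1)=0$ and $f(q)=\frac12f''(1)(1-q)^2+O\bigl((1-q)^3\bigr)$. Nonnegativity for $q\uparrow1$ forces $f''(1)\ge0$, that is, $\sum d_T(d_T-1)\ge\sum d_{T'}(d_{T'}-1)$. Adding $\sum d_T=\sum d_{T'}$ gives $\sum d_T^2\ge\sum d_{T'}^2$.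
\end{proof}

For the pair $K_{1,3}\succcurlyeq P_4$ we have $\Phi_{K_{1,3}}=3q+3q^2$ and $\Phi_{P_4}=3q+2q^2+q^3$, with difference $q^2(1-q)$. This is negative for $q>1$, so the bound $q\le1$ is needed. The sums of squared distances are $15$ and $20$, so the last claim of part (2) fails without the assumption $\alpha(T)=\alpha(T')$.

\section{Gaussian weights and determinants}\label{sec:gauss}

Determinants arise from Gaussian integrals. For a real symmetric $n\times n$ matrix $M$,
\begin{equation}\label{eq:gauss}
\int_{\mathbb R^n}e^{-\frac12x^{\top}Mx}\,dx=
\begin{cases}(2\pi)^{n/2}(\det M)^{-1/2}&\text{if $M$ is positive definite,}\\+\infty&\text{otherwise.}\end{cases}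
\end{equation}
Indeed, an orthogonal change of variables turns the integral into the product of the integrals $\int_{\mathbb R}e^{-\lambda y^2/2}\,dy$ over the eigenvalues $\lambda$ of $M$, and such a factor equals $\sqrt{2\pi/\lambda}$ for $\lambda>0$ and $+\infty$ for $\lambda\le0$. For $M_T=sI+aD_T-bA_T$ the integrand is a product over vertices and edges, because
\begin{equation}\label{eq:form}
x^{\top}M_Tx=s\sum_vx_v^2+\sum_{uv\in E(T)}\bigl(a(x_u^2+x_v^2)-2b\,x_ux_v\bigr).
\end{equation}
So the integral is a count $Z_T$ for a target with $\Omega=\mathbb R$. This target is infinite, its weights are unbounded, and the integral may diverge; we therefore truncate and discretize before applying Lemma~\ref{lem:sample}.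

\begin{proof}[Proof of Theorem~\ref{thm:strong}(3)]
Fix $R>0$ and an integer $m\ge1$, put $\eta=2R/m$, and let
\[
\Omega=\{-R+j\eta:1\le j\le m\},\qquad\mu(x)=\eta\,e^{-sx^2/2},\qquad\kappa(x,y)=e^{-\frac a2(x^2+y^2)+bxy}.
\]
These weights are positive for all real $s,a,b$. By \eqref{eq:form}, $Z_T=\eta^n\sum_{x\in\Omega^{V(T)}}e^{-\frac12x^{\top}M_Tx}$, which is a Riemann sum of a continuous function on the cube $[-R,R]^n$. Lemma~\ref{lem:sample} and $m\to\infty$ give
\[
\int_{[-R,R]^n}e^{-\frac12x^{\top}M_Tx}\,dx\ \ge\ \int_{[-R,R]^n}e^{-\frac12x^{\top}M_{T'}x}\,dx .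
\]
By monotone convergence as $R\to\infty$, the same inequality holds, in $[0,\infty]$, for the integrals over $\mathbb R^n$. If $M_T$ is positive definite, the left side is finite by \eqref{eq:gauss}. Then the right side is finite, so $M_{T'}$ is positive definite, and $(\det M_T)^{-1/2}\ge(\det M_{T'})^{-1/2}$ means $\det M_T\le\det M_{T'}$.

The choices $(a,b)=(0,1)$, $(-1,-1)$, $(1,1)$ give $M_T=sI-A_T$, $sI-L_T$, $sI+L_T$. The matrix $sI-A_T$ is positive definite exactly when $s>\lambda_{\max}(A_T)$. So every $s>\lambda_{\max}(A_T)$ satisfies $s>\lambda_{\max}(A_{T'})$, whence $\lambda_{\max}(A_T)\ge\lambda_{\max}(A_{T'})$. The same argument with $L$ in place of $A$ uses the second choice. In the third case \eqref{eq:form} reads $s\sum_vx_v^2+\sum_{uv}(x_u-x_v)^2$, so $sI+L_T$ is positive definite for every $s>0$ and the determinant inequality applies.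
\end{proof}

\begin{remark}
The last inequality contains Theorem~\ref{thm:main} once more, because
\[
\det(sI+L_T)=ns+W(T)\,s^2+O(s^3)\qquad(s\to0).
\]
To see this, orient the edges and let $B$ be the $n\times(n-1)$ incidence matrix with entries $0,\pm1$, so that $L_T=BB^{\top}$. Since $BB^{\top}$ and $B^{\top}B$ have the same nonzero eigenvalues, $\det(sI+L_T)=s\det(sI+B^{\top}B)$. By the Cauchy--Binet formula, $\det B^{\top}B$ is the sum of the squares of the $n$ minors obtained by deleting one row $v$ of $B$. Each is $\pm1$: match every edge with its end farther from $v$ and order by distance from $v$ to get a triangular matrix with diagonal entries $\pm1$. So $\det B^{\top}B=n$. The coefficient of $s$ in $\det(sI+B^{\top}B)$ is the sum over $e$ of the principal minors that omit $e$. Such a minor is block diagonal, with one block of the same kind for each component of $T-e$, so it equals $a_e(n-a_e)$; now use \eqref{eq:wiener}.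
\end{remark}

\section{Failure of the converse}\label{sec:converse}

A \emph{spider} is a tree formed by paths, its \emph{legs}, that share one end vertex, its \emph{center}.

\begin{proof}[Proof of Theorem~\ref{thm:converse}(a)]
Part (1) of Theorem~\ref{thm:strong} gives two necessary conditions for $T\succcurlyeq T'$, one from $r=1$ and one from $r\to\infty$. It suffices to find trees on which they disagree: a compact tree with few leaves, and a long tree with many. Let $T$ be the spider with four legs of length $2$ and $T'$ the spider with legs of lengths $1,1,1,1,4$; both have $9$ vertices. The tree $T$ has four edges that cut off one vertex and four that cut off two, so $W(T)=4\cdot(1\cdot8)+4\cdot(2\cdot7)=88$. The tree $T'$ has five pendant edges, and the other three edges of its long leg cut off $2$, $3$ and $4$ vertices, so $W(T')=5\cdot8+2\cdot7+3\cdot6+4\cdot5=92$. Thus $\alpha(T)<\alpha(T')$. But $T$ has four leaves and $T'$ has five, so $T\not\succcurlyeq T'$ by Theorem~\ref{thm:strong}(1).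
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:converse}(b)]
Let $Y$ be the spider with three legs of length $2$. Let $X$ be the path $u\,z\,w$ with two leaves attached to $u$ and two leaves attached to $w$; call $z$ its center. Both trees have $7$ vertices.

\emph{Cuts.} The tree $X$ has four pendant edges and two edges with cut $3+4$; the tree $Y$ has three pendant edges and three edges with cut $2+5$. So $W(X)=4\cdot6+2\cdot12=48$ and $W(Y)=3\cdot6+3\cdot10=48$, which gives $\alpha(X)=\alpha(Y)$. Further, $C_X=4(r+r^6)+2(r^3+r^4)$ and $C_Y=3(r+r^6)+3(r^2+r^5)$, so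
\[
C_X-C_Y=r\,(1-3r+2r^2+2r^3-3r^4+r^5)=r(r+1)(r-1)^4\ge0\qquad(r>0).
\]

\emph{Distances.} Each tree has $6$ pairs at distance $1$, and the number of pairs at distance $2$ is $\sum_v\binom{\deg v}2$, which is $3+1+3=7$ for $X$ and $3+1+1+1=6$ for $Y$. In $X$, the pairs at distance $3$ join a leaf to the farther of $u,w$ ($4$ pairs), and those at distance $4$ join leaves on opposite sides ($4$ pairs). In $Y$, the pairs at distance $3$ join a leaf to the middle vertex of another leg ($6$ pairs), and those at distance $4$ join two leaves ($3$ pairs). Hence $\Phi_X=6q+7q^2+4q^3+4q^4$, $\Phi_Y=6q+6q^2+6q^3+3q^4$, and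
\[
\Phi_X-\Phi_Y=q^2-2q^3+q^4=q^2(1-q)^2\ge0 .
\]
The other assertions in parts (1) and (2) of Theorem~\ref{thm:strong} were deduced from the inequalities for $C$ and $\Phi$ alone, so they hold for $(T,T')=(X,Y)$.

\emph{Incomparability.} Since $Y$ has three leaves and $X$ has four, $Y\not\succcurlyeq X$ by Theorem~\ref{thm:strong}(1). It remains to find a graph $G$ with $\hom(Y,G)>\hom(X,G)$. Fix the image $y$ of the center. The branches at the center are then mapped independently: a neighbor of the center goes to some $x\sim y$, and each leaf attached to it has $\deg x$ choices. This gives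
\[
\hom(X,G)=\sum_y\Bigl(\sum_{x\sim y}(\deg x)^2\Bigr)^2,\qquad\hom(Y,G)=\sum_y\Bigl(\sum_{x\sim y}\deg x\Bigr)^3 .
\]
The advantage of $Y$ is its third branch, so $G$ should have a vertex with many neighbors of fairly large degree. Let $G$ be the tree with a root of degree $h$, each of whose neighbors has degree $k$, all remaining $h(k-1)$ vertices being leaves. The root alone contributes $(hk)^3$ to $\hom(Y,G)$. The root, the $h$ neighbors of the root and the leaves contribute to $\hom(X,G)$ the three terms of
\[
\hom(X,G)=(hk^2)^2+h\,(h^2+k-1)^2+h(k-1)\,k^4 .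
\]
For $h\ge k$ these are of order $h^2k^4$, $h^5$ and $hk^5$, and $h^3k^3$ dominates all three when $h$ is large compared with $k$ but small compared with $k^{3/2}$. The choice $h=2k$ is enough. Then $\hom(Y,G)\ge8k^6$, while
\[
\hom(X,G)<4k^6+2k\,(4k^2+k)^2+2k^6=6k^6+2k^3(4k+1)^2 .
\]
So $\hom(Y,G)>\hom(X,G)$ as soon as $k^3\ge(4k+1)^2$. This holds for $k=20$, where it reads $8000\ge81^2=6561$. Hence $X\not\succcurlyeq Y$.
\end{proof}

\begin{thebibliography}{9}
\bibitem{Zeng}
Ji Zeng, \emph{On average hitting time and Kemeny's constant for weighted trees}, arXiv:2109.09249 (2021).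
\end{thebibliography}
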